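# A Degree-Two Vertex of Large Hatness That Cannot Be Deleted

## Two-coloring an odd cycle with exactly one defect

Let $n=2m+1\ge 3$ be odd and view $\mathbb Z_n$ as a cycle in which each $s-1$ is joined to $s$. This cycle has no proper two-coloring. If $f\colon\mathbb Z_n\to\{0,1\}$ satisfied $f(s-1)\ne f(s)$ for every $s$, then walking once around would flip the value $n$ times, an odd number, and yet return to the starting value.

One defective edge is enough to repair this, and we may choose which edge it is and what color its two ends get. For $c=(a^*,j)\in\{0,1\}\times\mathbb Z_n$ define
$$f_c\colon\mathbb Z_n\to\{0,1\},\qquad f_c(j+i)\equiv a^*+i \pmod 2,\qquad i=0,1,\dots,n-1. \tag{1}$$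
We start at $j$ with the value $a^*$ and alternate until the cycle is used up. If $s\ne j$, then $s=j+i$ with $1\le i\le n-1$, so $s-1=j+(i-1)$ is covered by the preceding index and
$$f_c(s-1)\ne f_c(s)\qquad\text{for every } s\in\mathbb Z_n\setminus\{j\}. \tag{2}$$
At $j$ itself, $j-1=j+(n-1)$ and $n-1$ is even, so
$$f_c(j-1)=f_c(j)=a^*. \tag{3}$$

For example, let $n=5$. With $c=(0,0)$ the values at $0,1,2,3,4$ are $0,1,0,1,0$, and the defect is the edge between $4$ and $0$. With $c=(1,2)$ the values at $0,1,2,3,4$ are $0,1,1,0,1$, and the defect is the edge between $1$ and $2$.

There are $2n$ of these functions, one for each $c$, and $c$ can be read off from $f_c$: the place of the defect gives $j$, and the common value there gives $a^*$.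

Here is what they are for. We shall build a hat guessing game in which the players would win if a certain bit were a proper two-coloring of an odd cycle. No such coloring exists, and the game is lost. Then we add one player $v$ whose hat color is a pair $c$. Those who see $v$ use $f_c$ as the bit, and the only uncovered case is at the defect of $f_c$. The location and the color of that defect are precisely the hat color of $v$, so $v$ can cover the case by guessing her own color. She has only two neighbors, although her hat has $2n$ possible colors and $n$ is as large as we like.

## Hat games with hatness, and deleting a vertex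

**Definition (Latvian game).** An undirected Latvian game is a pair $(G,h)$, where $G$ is a finite simple undirected graph and $h\colon V(G)\to\mathbb Z_{\ge1}$ assigns to each vertex $z$ its hatness $h(z)$. A sage sits on each vertex. An adversary gives each vertex $z$ a hat whose color is one of $h(z)$ colors. Each sage sees exactly the hats of her neighbors, not her own, and guesses her own color once, by a deterministic function of what she sees. The functions are agreed in advance and there is no communication afterwards. The sages win if at least one guess is correct. The game is winnable if some strategy wins for every hat assignment. Its outcome is whether or not it is winnable.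

Officially the colors of $z$ are $1,\dots,h(z)$, but any set of $h(z)$ colors will do. "Wrong" means "guesses incorrectly". The game on the empty graph is unwinnable, since nobody is there to be correct.

Two small games serve us repeatedly. A single vertex of hatness $q$ makes a constant guess, so it is winnable exactly when $q=1$. The graph $K_2$ with hatnesses $(2,2)$ is winnable: one sage guesses that the two colors are equal, the other that they differ, and exactly one is right.

**Definition (deletion).** Deleting $v$ from $(G,h)$ means passing to $(G-v,\,h|_{V(G)\setminus\{v\}})$. The vertex $v$ can be deleted without changing the outcome if $(G,h)$ is winnable if and only if the smaller game is winnable.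

One direction is automatic. A winning strategy on $G-v$ also wins on $G$: the old sages ignore $v$, and $v$ guesses anything. So deletion of $v$ changes the outcome exactly when
$$G \text{ is winnable and } G-v \text{ is not.} \tag{4}$$

A sage with many colors and few neighbors looks nearly useless, which suggests a question, taken from I.M.J. McInnis, "Slavic Techniques for Hat Guessing Algorithms", arXiv:2507.21487 (2025). Does there exist a function $\beta\colon\mathbb N\to\mathbb N$ such that, for every $k$, every undirected Latvian game $(G,h)$ and every vertex $v$ with $\deg(v)\le k$ and $h(v)>\beta(k)$, the vertex $v$ can be deleted without changing the outcome? (The source writes $b$ for this function. We keep the letter $b$ for a hat color.)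

The answer is no, and $k=2$ already fails. The witness is the following game.

**Definition (the game $\Gamma_n$, for odd $n=2m+1\ge3$).**

* Vertices $r_1,\dots,r_{n-2},u$ form a clique $K_{n-1}$. Each has hatness $n$, with colors in $\mathbb Z_n$.
* A vertex $w$ has hatness $2$, with colors in $\{0,1\}$, and is adjacent to $u$.
* A vertex $v$ has hatness $2n$, with colors in $\{0,1\}\times\mathbb Z_n$, and is adjacent to exactly $u$ and $w$. So $\deg v=2$.

There are no other edges. The graph is a $K_{n-1}$ and a triangle $u,w,v$ that share the vertex $u$. For $n=3$ it is the triangle with one pendant vertex $r_1$ at $u$, with hatnesses $3$ for $r_1$ and $u$, $2$ for $w$, and $6$ for $v$.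

**Theorem 1.** For every odd $n\ge 3$, the game $\Gamma_n$ is winnable and $\Gamma_n-v$ is not. Consequently no function $\beta$ as in the question exists.

Before the proof, let us see why one might have expected the opposite answer.

## How many colors the neighbors of $v$ can address

The guess of $v$ is a function of her neighbors' colors, so it takes at most $\prod_{z\in N(v)}h(z)$ values. This limits how much she can help.

**Theorem 2.** If $h(v)>\prod_{z\in N(v)}h(z)$, then $v$ can be deleted without changing the outcome. For every $k\ge2$ and every odd $n\ge3$ there is a game with a vertex $v$ of degree exactly $k$, whose neighbors have hatnesses $2,\dots,2,n$ (with $k-1$ twos), such that for each value of $h(v)\ge1$ (all other data fixed) deletion of $v$ changes the outcome if and only if $h(v)\le 2^{k-1}n=\prod_{z\in N(v)}h(z)$.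

We prove the first sentence now. The second must wait for Theorem 1.

**Proof of the upper bound.** The purpose is to show that each color of $v$ needs its own pattern of colors on $N(v)$. Suppose deletion of $v$ changes the outcome. By (4), $G$ is winnable and $G-v$ is not. Fix a winning strategy on $G$. For each color $c$ of $v$, let the other sages play as though $v$ wore $c$. This is a strategy on $G-v$, and it does not win, so there is a coloring $\varphi_c$ of $V(G)\setminus\{v\}$ for which all of those sages are wrong when $v$ has color $c$. (If $G-v$ is empty, $\varphi_c$ is the empty coloring.) In $G$, on the assignment consisting of $\varphi_c$ and $c$, somebody is correct, and it can only be $v$. So $v$ guesses $c$ upon seeing $\varphi_c|_{N(v)}$. If $\varphi_c|_{N(v)}=\varphi_{c'}|_{N(v)}$, then $v$ makes the same guess in both situations, so $c=c'$. Thus $c\mapsto\varphi_c|_{N(v)}$ is injective, and $h(v)\le\prod_{z\in N(v)}h(z)$. $\square$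

This bound depends on the hatnesses of the neighbors, while the question asks for one that depends on the degree alone. In degree $0$ the product is empty and equals $1$, so there the two agree. Degree $1$ needs more.

## Degrees zero and one

Call an integer $B\ge 0$ valid for $k$ if every vertex $v$ with $\deg v\le k$ and $h(v)>B$, in every game, can be deleted without changing the outcome. A function $\beta$ as in the question would have every $\beta(k)$ valid for $k$.

**Theorem 3.** For fixed $k$, a finite threshold $\beta(k)$ exists if and only if $k\le1$. The least valid values are $\beta(0)=1$ and $\beta(1)=2$.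

That there is no threshold for $k\ge2$ will come out of the proof of Theorem 1. Here are the other two cases.

**The case $k=0$.** By the upper bound in Theorem 2, an isolated vertex with $h(v)>1$ can be deleted, so $1$ is valid. The value $0$ is not: a single vertex of hatness $1$ is winnable, and deleting it leaves the empty game. So the least valid value is $1$.

**The case $k=1$, validity of $2$.** We must delete every vertex of degree at most $1$ and hatness at least $3$. Degree $0$ is covered by the previous case. So let $v$ have a unique neighbor $u$ and let $h(v)\ge3$. By (4) it suffices to assume that $G$ is winnable and to show that $G-v$ is. Fix a winning strategy on $G$, and let $g(\alpha)$ be the guess of $v$ when $u$ has color $\alpha$.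

**Step 1: record when only $u$ can save the rest.** The purpose is to describe what $u$ would have to decode if $v$ were gone. For a color $\alpha$ of $u$, let $N_\alpha$ be the set of colorings $\xi$ of $N(u)\setminus\{v\}$ that extend to a coloring $\eta$ of $V(G)\setminus\{u,v\}$ such that, when $u$ has color $\alpha$ and the rest is colored by $\eta$, all sages on $V(G)\setminus\{u,v\}$ are wrong. These sages do not see $v$, so the definition does not involve a color of $v$.

**Step 2: the sets $N_\alpha$ are pairwise disjoint.** The purpose is to show that $u$ can recover her color from $\xi$. Suppose $\xi\in N_\alpha\cap N_{\alpha'}$ with $\alpha\ne\alpha'$, with respective extensions $\eta,\eta'$. Since $h(v)\ge3$, we can give $v$ a color $c\notin\{g(\alpha),g(\alpha')\}$. Sage $u$ sees $c$ and $\xi$ and makes one fixed guess. That guess differs from at least one of $\alpha,\alpha'$. Use the coloring $(\alpha,\eta)$ if it differs from $\alpha$, and $(\alpha',\eta')$ otherwise. Then $u$ is wrong. Sage $v$ is wrong by the choice of $c$, and the others are wrong by the choice of extension. So everybody is wrong, which contradicts the winning strategy.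

**Step 3: a strategy on $G-v$.** All sages other than $u$ keep their strategies. Sage $u$, seeing $\xi$, guesses the unique $\alpha$ with $\xi\in N_\alpha$, or anything if there is none. If all the others are wrong and $u$ has color $\alpha$, then $\xi\in N_\alpha$, so $u$ guesses $\alpha$ and is correct. Thus $G-v$ is winnable, and $2$ is valid for $k=1$.

**The case $k=1$, minimality.** The game $K_2$ with hatnesses $(2,2)$ is winnable, but deleting either vertex leaves a single vertex of hatness $2$, which is not. So $1$ is not valid, and neither is $0$. The least valid value is $2$. $\square$

It is natural to try the same argument for degree $2$. Let $v$ have neighbors $u$ and $w$, with $u$ and $w$ adjacent, and let $u$ again do the decoding. Now $w$ is one of the sages other than $u$ and $v$, and $w$ sees $v$. The sets of Step 1 therefore depend on the color $c$ of $v$: we get $N^c_\alpha$ in place of $N_\alpha$. In Step 2, let $\xi\in N^c_\alpha\cap N^c_{\alpha'}$, and let $a$ be the color of $w$ in $\xi$. There is no longer any freedom to choose $c$ after seeing the collision, because the collision is for this particular $c$. It gives a contradiction only if $c$ differs from both of the guesses that $v$ makes on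 seeing $(a,\alpha)$ and $(a,\alpha')$. If one of those guesses is $c$, the collision is allowed. For another color $c'$ the collision may sit elsewhere, with $v$ making a different guess there. However large $h(v)$ is, this argument does not exclude that every color has its own protected collision.

The functions $f_c$ are a way to arrange exactly this. Each $c$ gets one collision, at the defect of $f_c$, and different colors $c$ have different pairs $(a^*,j)$ for $v$ to recognize. It remains to make the sages play on a cycle.

## A clique one sage short, and the edge it leaves uncovered

Two facts about cliques carry the computation.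

**Lemma 1 (counting).** Let $Z=Z_1\times\dots\times Z_t$ be the set of colorings of sages $z_1,\dots,z_t$, where $Z_i$ has $q$ elements, and let all other hats be fixed. If the guess of $z_i$ depends only on the coordinates other than the $i$-th, then $z_i$ is correct for exactly $|Z|/q$ elements of $Z$.

**Proof.** Fix the other coordinates. Then the guess of $z_i$ is fixed, and exactly one of the $q$ values of the $i$-th coordinate agrees with it. There are $|Z|/q$ choices of the other coordinates. $\square$

**Lemma 2 (sum bets).** Let $z_1,\dots,z_t$ be sages with colors in $\mathbb Z_q$, each of whom sees all the others, and let $\tau_1,\dots,\tau_t\in\mathbb Z_q$, where $z_i$ can compute $\tau_i$ from what she sees. If $z_i$ guesses the value of her own color for which the total of all $t$ colors is $\tau_i$, then all $z_i$ are wrong if and only if the true total is not in $\{\tau_1,\dots,\tau_t\}$.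

**Proof.** Sage $z_i$ guesses $\tau_i$ minus the sum of the other colors. This equals her color if and only if the true total is $\tau_i$. $\square$

With $t=q=2$ and targets $0$ and $1$, this is the strategy on $K_2$ given earlier.

Now take the clique $r_1,\dots,r_{n-2},u$ with all hatnesses $n$. Write $b$ for the color of $u$, write $x=(x_1,\dots,x_{n-2})\in X:=\mathbb Z_n^{\,n-2}$ for the colors of the $r_i$, and put $s=\sum_i x_i\in\mathbb Z_n$. Each $r_i$ sees $b$ and the other $x$'s. Let $r_i$ bet that $s=b+1+i$. The targets are $b+2,\dots,b+n-1$, which omit exactly two elements of $\mathbb Z_n$, so Lemma 2 gives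
$$\text{all } r_i \text{ are wrong}\iff s\in\{b,b+1\}\iff b\in\{s-1,s\}. \tag{5}$$
Sage $u$ knows $s$. When she is needed, (5) tells her that her own color is one of the two ends of the edge $\{s-1,s\}$ of the cycle. She lacks one bit.

The sage $w$ can try to give her that bit. Suppose $w$ sees $u$ and follows a function $f\colon\mathbb Z_n\to\{0,1\}$ by guessing $1-f(b)$. If $w$ is wrong, her color is $a=f(b)$, and $u$ sees $a$. So $u$ can decide between $s-1$ and $s$ whenever $f(s-1)\ne f(s)$. If $n\ge4$ were even, $f(b)=b\bmod 2$ would do this for every $s$, and the game without $v$ would be won. For odd $n$ no single $f$ works for every $s$, by the parity argument at the very start. That only rules out this style of play. Claim 1 below shows that no other strategy helps.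

## The game $\Gamma_n$ with and without $v$

Write $a$ for the color of $w$, and keep $b$, $x$, $X$, $s$ as above. We prove Theorem 1.

**Claim 1.** $\Gamma_n-v$ is not winnable.

Suppose there is a winning strategy.

**Step 1: the $r_i$ leave many colorings uncovered.** The purpose is a lower bound, valid for any strategy. For $b\in\mathbb Z_n$, let $L_b\subseteq X$ be the set of $x$ for which all $r_i$ are wrong when $u$ has color $b$. For fixed $b$, the guess of $r_i$ depends only on $(x_j)_{j\ne i}$. By Lemma 1, $r_i$ is correct for exactly $n^{n-2}/n=n^{n-3}$ of the $x\in X$. There are $n-2$ such sages, so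
$$|L_b|\ \ge\ n^{n-2}-(n-2)n^{n-3}=2n^{n-3}. \tag{6}$$

**Step 2: the adversary fixes the hat of $w$ so that more than half the colors of $u$ make $w$ wrong.** In $\Gamma_n-v$, sage $w$ sees only $u$, so her guess is some $g(b)$. The sets $B_a=\{b: g(b)\ne a\}$ for $a=0,1$ partition $\mathbb Z_n$, which has $2m+1$ elements. So some $B_a$ has at least $m+1$ elements. Fix this $a$.

**Step 3: two colors of $u$ in $B_a$ share an uncovered $x$.** The purpose is to produce a choice that $u$ cannot resolve. By (6),
$$\sum_{b\in B_a}|L_b|\ \ge\ (m+1)\cdot 2n^{n-3}=(n+1)n^{n-3}>n^{n-2}=|X|. \tag{7}$$
So the sets $L_b$ with $b\in B_a$ are not pairwise disjoint: there are $b\ne b'$ in $B_a$ and $x\in L_b\cap L_{b'}$.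

**Step 4: everybody is wrong.** Color $w$ with $a$ and the $r_i$ according to $x$. Sage $u$ sees only $w$ and the $r_i$, so her guess is now fixed. Give $u$ a color from $\{b,b'\}$ different from that guess. Then $u$ is wrong. Sage $w$ is wrong because $b,b'\in B_a$. All $r_i$ are wrong because $x\in L_b\cap L_{b'}$. This contradicts the winning strategy. $\square$

For $n=3$ this can be done at sight. There is one sage $r_1$, and each $L_b$ is a subset of $\mathbb Z_3$ with two elements. Some $B_a$ contains two colors $b\ne b'$, and two two-element subsets of a three-element set meet.

**Claim 2.** $\Gamma_n$ is winnable.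

**Step 1: the strategy.** Let $c=(a^*,j)$ be the color of $v$, and let $f_c$ be as in (1). Each guess below uses only what that sage sees.

* $r_i$, who sees $b$ and the other $x$'s, guesses the value of $x_i$ for which $\sum_l x_l=b+1+i$.
* $w$, who sees $b$ and $c$, guesses $1-f_c(b)$.
* $u$, who sees $a$, $c$ and $x$, guesses $j-1$ if $s=j$. If $s\ne j$, then by (2) exactly one of $s-1,s$ has $f_c$-value $a$, and she guesses that one.
* $v$, who sees $a$ and $b$, guesses $(a,b)$.

**Step 2: the strategy wins.** It suffices to suppose that all $r_i$ and $w$ are wrong, and to show that $u$ or $v$ is correct. By (5), $b\in\{s-1,s\}$. Since $w$ has only two colors, her being wrong means $f_c(b)=a$.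

If $s\ne j$, then $b$ is an element of $\{s-1,s\}$ with $f_c$-value $a$. There is only one such element, and $u$ guesses it. So $u$ is correct.

If $s=j$, then $b\in\{j-1,j\}$. If $b=j-1$, then $u$, who guesses $j-1$, is correct. If $b=j$, then $a=f_c(j)=a^*$ by (3), so $c=(a^*,j)=(a,b)$, and $v$ is correct. $\square$

Let us run the case $n=3$, $c=(0,0)$ by hand. The values of $f_c$ at $0,1,2$ are $0,1,0$, and $s=x_1$. If $r_1$ and $w$ are wrong, then $x_1\in\{b,b+1\}$ and $a=f_c(b)$, which leaves six cases. In the cases $(x_1,a,b)=(1,0,0),(1,1,1),(2,1,1),(2,0,2)$ the edge $\{x_1-1,x_1\}$ is not the defect, and $u$ guesses $0,1,1,2$ respectively, each time correctly. In the two cases at the defect, $(0,0,2)$ and $(0,0,0)$, sage $u$ guesses $2$. She is right in the first and wrong in the second. In the second case $v$ guesses $(a,b)=(0,0)=c$ and is right.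

**The function $\beta$ does not exist.** Suppose it did, and let $k\ge2$. Choose an odd $n\ge3$ with $2n>\beta(k)$. In $\Gamma_n$ we have $\deg v=2\le k$ and $h(v)=2n>\beta(k)$, so $v$ could be deleted without changing the outcome. By Claims 1 and 2 deletion does change it. This proves Theorem 1. The argument uses only the value $\beta(k)$ for one $k\ge2$, so no finite threshold exists for any $k\ge2$, which completes the proof of Theorem 3. $\blacksquare$

We can now see the protected collisions directly. In the strategy of Claim 2, fix the color $c=(a^*,j)$ of $v$. All sages other than $v$ are wrong exactly when $s=j$, $b=j$ and $a=a^*$: Step 2 shows that these conditions are necessary. Conversely, under them the $r_i$ are wrong by (5), $w$ is wrong since $f_c(j)=a^*=a$, and $u$ is wrong since she guesses $j-1$. In the language of the attempt at degree $2$, when $a=a^*$ and $s=j$, the coloring $\xi=(a,x)$ of $N(u)\setminus\{v\}$ lies in both $N^c_{j-1}$ and $N^c_j$. The collision is harmless because $v$, seeing $(a^*,j)$, guesses $c$.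

## Every color count up to the product: sharpness in Theorem 2

In $\Gamma_n$ we have $h(v)=2n=h(w)h(u)$, so the upper bound in Theorem 2 is attained in degree $2$. To reach degree $k$ we attach to $v$ some extra neighbors, each of whom pins down one more bit of the hat of $v$.

**Step 1: the game.** Let $k\ge2$ and let $n\ge3$ be odd. Take $\Gamma_n$ and add $k-2$ vertices $p_1,\dots,p_{k-2}$ of hatness $2$, each adjacent only to $v$. Let $v$ have color set $\{0,1\}\times\mathbb Z_n\times\{0,1\}^{k-2}$, so that $h(v)=2^{k-1}n$. The neighbors of $v$ are $u,w,p_1,\dots,p_{k-2}$. There are $k$ of them, with hatnesses $n$ once and $2$ otherwise, and product $2^{k-1}n$.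

**Step 2: without $v$ the game is unwinnable.** Deleting $v$ leaves $\Gamma_n-v$ together with isolated vertices of hatness $2$. Each isolated sage makes a constant guess, which the adversary avoids. The remaining sages do not see the $p_i$, so they play some strategy on $\Gamma_n-v$, and by Claim 1 the adversary can defeat it.

**Step 3: with $v$ the game is winnable.** Let the color of $v$ be $(a^*,j,d)$ with $d\in\{0,1\}^{k-2}$. The sages $r_i,w,u$ play as in Claim 2 with $c=(a^*,j)$. Sage $p_i$, who sees $v$, guesses $1-d_i$. Sage $v$ guesses $(a,b,q)$, where $q$ is the vector of colors of the $p_i$. Suppose all $p_i,r_i,w,u$ are wrong. Each $p_i$ has color $d_i$, so $q=d$. By the case analysis of Claim 2, the $r_i$, $w$ and $u$ are all wrong only when $(a,b)=(a^*,j)$. So $v$ guesses $(a^*,j,d)$ and is correct.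

**Step 4: the other values of $h(v)$.** Suppose $1\le h(v)\le2^{k-1}n$. Take as the colors of $v$ a subset $C$ of the above color set with $h(v)$ elements, and restrict the strategy of Step 3 to assignments in which $v$ wears a color of $C$, replacing any guess of $v$ outside $C$ by an arbitrary element of $C$. On each such assignment somebody was correct before. If it was $v$, her guess was her color, which lies in $C$, so it was not replaced. The strategy still wins. The game $G-v$ does not involve $h(v)$ and is unwinnable by Step 2, so deletion changes the outcome. If $h(v)>2^{k-1}n$, deletion does not change the outcome, by the upper bound. This completes the proof of Theorem 2. $\square$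

For $k=2$ and $n=3$: in the triangle with a pendant vertex above, deleting $v$ changes the outcome for $h(v)=1,\dots,6$ and for no larger value.

## Replacing the two-colored sage by a clique that carries one bit

In $\Gamma_n$ the sage $w$ has hatness only $2$. Small hatness is not essential, because a clique of sages with larger hatness can do the same job.

**Theorem 4.** For every $k\ge2$ and odd $n\ge3$ there is a game with a vertex $v$ of degree exactly $k$ and $h(v)=2n$, all other hatnesses being $2(k-1)$ or $n$, in which deletion of $v$ changes the outcome. Taking $n\ge2(k-1)$ large, $h(v)$ is unbounded for fixed $k$ while all hatnesses are at least $2(k-1)$.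

**Step 1: the game.** Put $t=k-1$ and $n=2m+1$. Let $r_1,\dots,r_{n-2},u$ be a clique with all hatnesses $n$ and colors in $\mathbb Z_n$. Let $w_1,\dots,w_t,u$ be a clique in which each $w_i$ has hatness $2t$, with colors in $\mathbb Z_{2t}$. There are no edges between the $r$'s and the $w$'s. Let $v$ be adjacent to exactly $u,w_1,\dots,w_t$, with color set $\{0,1\}\times\mathbb Z_n$. Then $\deg v=t+1=k$ and $h(v)=2n$. Write $y\in Y:=\mathbb Z_{2t}^{\,t}$ for the colors of the $w_i$, and keep $b$, $x$, $X$, $s$. For $t=1$ this is $\Gamma_n$.

**Step 2: $G-v$ is unwinnable.** The purpose is to repeat Claim 1 with averaging over $y$ in place of the choice of $B_a$. Suppose there is a winning strategy on $G-v$. Define $L_b\subseteq X$ as in Claim 1. The $r_i$ see only each other and $u$, so (6) holds. Let $M_b\subseteq Y$ be the set of $y$ for which all $w_i$ are wrong when $u$ has color $b$. With $v$ gone and $b$ fixed, the guess of $w_i$ depends only on the other coordinates of $y$. By Lemma 1 she is correct for exactly $|Y|/(2t)$ of the $y\in Y$, so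
$$|M_b|\ \ge\ |Y|-t\cdot\frac{|Y|}{2t}=\frac{|Y|}{2}. \tag{8}$$
Hence $\sum_{b\in\mathbb Z_n}|M_b|\ge n|Y|/2$. On average over $y\in Y$, at least $n/2$ of the sets $M_b$ contain $y$. So some $y$ lies in $M_b$ for at least $\lceil n/2\rceil=m+1$ values of $b$. Fix this $y$ and let $B$ be the set of these $b$. As in (7), $\sum_{b\in B}|L_b|\ge(n+1)n^{n-3}>|X|$, so there are $b\ne b'$ in $B$ and $x\in L_b\cap L_{b'}$. Color the $w$'s by $y$ and the $r$'s by $x$. The guess of $u$ is now fixed. Give $u$ a color in $\{b,b'\}$ different from it. Then $u$ is wrong, the $w_i$ are wrong because $y\in M_b\cap M_{b'}$, and the $r_i$ are wrong because $x\in L_b\cap L_{b'}$. This is a contradiction.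

**Step 3: turn the $w$'s into one bit.** The purpose is to make the team $w_1,\dots,w_t$ behave toward $u$ and $v$ as the single sage $w$ did. Let $T_0=\{0,\dots,t-1\}$ and $T_1=\{t,\dots,2t-1\}$ in $\mathbb Z_{2t}$, and define $a(y)\in\{0,1\}$ by $\sum_i y_i\in T_{a(y)}$. Let $c=(a^*,j)$ be the color of $v$. Sage $w_i$ sees $b$, $c$ and the other $y$'s, and guesses the value of $y_i$ for which $\sum_l y_l$ equals the $i$-th element of $T_{1-f_c(b)}$. The set $T_{1-f_c(b)}$ has exactly $t$ elements, so Lemma 2 with $q=2t$ shows that
$$\text{all } w_i \text{ are wrong}\iff \sum_l y_l\in T_{f_c(b)}\iff a(y)=f_c(b). \tag{9}$$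
For instance, let $k=3$, so that $t=2$ and the $w$'s have hatness $4$. If $f_c(b)=0$, then $w_1$ bets that the total is $2$ and $w_2$ bets that it is $3$. Both are wrong exactly when the total is $0$ or $1$, that is, when $a(y)=0$.

**Step 4: $G$ is winnable.** The $r_i$ play as in Claim 2. Sage $u$ sees $x$, $c$ and all of $y$. She plays as in Claim 2 with $a:=a(y)$: she guesses $j-1$ if $s=j$, and otherwise the unique element of $\{s-1,s\}$ with $f_c$-value $a(y)$. Sage $v$ sees $b$ and all of $y$, and guesses $(a(y),b)$. Suppose all $r_i$ and all $w_i$ are wrong. Then $b\in\{s-1,s\}$ by (5), and $f_c(b)=a(y)$ by (9). If $s\ne j$, then $b$ is the element that $u$ guesses, and $u$ is correct. If $s=j$ and $b=j-1$, then $u$ is correct. If $s=j$ and $b=j$, then $a(y)=f_c(j)=a^*$ by (3), so $v$ guesses $(a^*,j)=c$ and is correct.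

So $G$ is winnable and $G-v$ is not. If moreover $n\ge2(k-1)$, all hatnesses, namely $2(k-1)$, $n$ and $2n$, are at least $2(k-1)$, while $h(v)=2n$ grows without bound with $n$. This proves Theorem 4. $\blacksquare$
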